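\title{Finite relation algebras have no $0$--$1$ law}

\begin{abstract}
Neither the class of finite relation algebras nor the class of finite nonassociative relation algebras has a first-order $0$--$1$ law, for labeled or for unlabeled probabilities: one sentence holds in almost all algebras with an even number of atoms and fails in almost all algebras with an odd number of atoms. More precisely, the sets of cluster points of the sequences of probabilities of sentences are exactly those of computable sequences of rationals in $[0,1]$, the asymptotic probabilities are exactly the $\Delta^0_2$ reals in $[0,1]$, and the set of sentences of asymptotic probability $1$ is $\Pi^0_3$-complete. The proofs read first-order sentences about an algebra as monadic second-order sentences about its atoms, and define in a random atom structure a linear order, an initial segment of arithmetic whose length depends only on the number of atoms, and an almost uniformly distributed residue.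
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Relation algebras and their atoms}

The binary relations on a set form a Boolean algebra under union and complement, and they carry three further operations: composition, converse, and the constant naming the identity relation. Relation algebras are the abstract version of this structure. A \emph{nonassociative relation algebra} is an algebra $\mathbf{A}=\langle A;+,-,;,{}^{\smile},1'\rangle$ such that $\langle A;+,-\rangle$ is a Boolean algebra, with join $+$ and complement $-$, and for all $x,y,z\in A$
\begin{align}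
x;1'&=x, \tag{A1}\label{A1}\\
x^{\smile\smile}&=x, \tag{A2}\label{A2}\\
(x+y);z&=x;z+y;z, \tag{A3}\label{A3}\\
(x+y)^{\smile}&=x^{\smile}+y^{\smile}, \tag{A4}\label{A4}\\
(x;y)^{\smile}&=y^{\smile};x^{\smile}, \tag{A5}\label{A5}\\
x^{\smile};-(x;y)&\le -y. \tag{A6}\label{A6}
\end{align}
Here $x\le y$ means $x+y=y$, and we write $0$ and $1$ for the least and the greatest element. These are Tarski's axioms for relation algebras with the associative law omitted. A \emph{relation algebra} is a nonassociative relation algebra that also satisfies $(x;y);z=x;(y;z)$. We write $\mathsf{NA}$ and $\mathsf{RA}$ for the classes of finite nonassociative relation algebras and finite relation algebras. An algebra is \emph{symmetric} if $x^{\smile}=x$ for all $x$, and \emph{integral} if $1'$ is an atom, that is, a minimal nonzero element.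

A finite algebra with $n$ atoms has $2^n$ elements, and every $n\ge1$ occurs already in $\mathsf{RA}$: take all subsets of the cyclic group $\mathbb{Z}/n$, with $X;Y=\{x+y:x\in X,\ y\in Y\}$, $X^{\smile}=\{-x:x\in X\}$ and $1'=\{0\}$. (For \eqref{A6}: if $-x+w\in Y$ with $x\in X$, then $w\in X;Y$.)

The \emph{atom structure} of $\mathbf{A}\in\mathsf{NA}$ is $\mathrm{At}(\mathbf{A})=\langle\text{atoms of }\mathbf{A};f,I,T\rangle$, where $f(x)=x^{\smile}$, the unary relation $I$ consists of the atoms below $1'$, and $T(x,y,z)$ holds if and only if $z\le x;y$. Thus $T$ is the multiplication table of the atoms. The size of an atom structure is its number of atoms, and $\mathsf{FAS}$ denotes the class of atom structures of members of $\mathsf{NA}$.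

\subsection{The question}

Let $\mathcal{K}$ be a class of finite structures of a fixed finite signature, closed under isomorphism, and let $\sigma$ be a first-order sentence in that signature. For each size $N$ at which $\mathcal{K}$ has members, take the members of $\mathcal{K}$ whose universe is a fixed $N$-element set and form the fraction of them that satisfy $\sigma$. The limit of this fraction as $N\to\infty$, if it exists, is the \emph{labeled probability} of $\sigma$. The \emph{unlabeled probability} is defined in the same way with the isomorphism types of members of size $N$ in place of the structures on a fixed universe. For $\mathsf{NA}$ and $\mathsf{RA}$ the sizes are $N=2^n$; for $\mathsf{FAS}$ the size is the number $n$ of atoms. The class $\mathcal{K}$ has a labeled (unlabeled) \emph{$0$--$1$ law} if every first-order sentence has labeled (unlabeled) probability $0$ or $1$, and a property holds for \emph{almost all} members of $\mathcal{K}$ if the corresponding fraction tends to $1$. A $0$--$1$ law says that, as far as first-order logic can tell, there is just one large typical member of $\mathcal{K}$.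

Two results are known.
\begin{itemize}
\item[(K1)] Almost all members of $\mathsf{NA}$ are symmetric integral relation algebras, in both the labeled and the unlabeled sense.
\item[(K2)] $\mathsf{FAS}$, in the signature $\{f,I,T\}$, has a labeled and an unlabeled $0$--$1$ law.
\end{itemize}
We answer the following problem from \cite{Koussas}.

\begin{quote}
Do $\mathsf{NA}$ and $\mathsf{RA}$ have $0$--$1$ laws for first-order sentences in the signature $\{+,-,;,{}^{\smile},1'\}$, with respect to labeled and to unlabeled probabilities?
\end{quote}

A finite algebra and its atom structure determine each other, so (K2) suggests the answer yes. The reason for doubt is that an element of the algebra is a \emph{set} of atoms, so that a quantifier over the algebra is a quantifier over sets of atoms. This alone does not destroy a $0$--$1$ law. Finite Boolean algebras have one: two of them with at least $2^d$ atoms satisfy the same sentences of quantifier depth $d$, because in the $d$-round Ehrenfeucht--Fra\"{\i}ss\'e game the second player can maintain that after $i$ rounds corresponding cells of the partitions generated by the chosen elements have either the same number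 of atoms or at least $2^{d-i}$ atoms each. The question is therefore what quantification over sets of atoms can extract from a typical table $T$.

\subsection{Results}

It can extract the parity of the number of atoms.

\begin{theorem}\label{thm:parity}
There is a first-order sentence $\sigma$ in the signature $\{+,-,;,{}^{\smile},1'\}$ such that, in each of $\mathsf{NA}$ and $\mathsf{RA}$, labeled and unlabeled, the fraction of algebras with $n$ atoms that satisfy $\sigma$ tends to $1$ as $n\to\infty$ through even $n$, and to $0$ as $n\to\infty$ through odd $n$.
\end{theorem}

This $\sigma$ has no probability in any of the four senses, so all four $0$--$1$ laws fail, and they fail even in the sense that limits need not exist. The second theorem measures how badly they fail. For a sentence $\sigma$ let $p_n(\sigma)$ be the fraction of members of size $2^n$ that satisfy $\sigma$, in $\mathsf{NA}$ or in $\mathsf{RA}$, labeled or unlabeled, and call $\lim_n p_n(\sigma)$, if it exists, the \emph{asymptotic probability} of $\sigma$. A \emph{cluster point} of a sequence is the limit of a subsequence. The notions from computability theory are recalled in Section~\ref{sec:computability}.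

\begin{theorem}\label{thm:strong}
For each sentence $\sigma$ the four versions of $p_n(\sigma)$ differ by $o(1)$, so that the following statements do not depend on the version.
\begin{itemize}
\item[(a)] The sets of cluster points of the sequences $(p_n(\sigma))_n$, $\sigma$ a sentence, are exactly the sets of cluster points of computable sequences of rationals in $[0,1]$. For instance, for some $\sigma$ the set of cluster points is all of $[0,1]$.
\item[(b)] A real $r\in[0,1]$ is the asymptotic probability of some sentence if and only if $r$ is the limit of a computable sequence of rationals, if and only if $r$ is $\Delta^0_2$. In particular every rational in $[0,1]$ occurs.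
\item[(c)] The set of sentences with asymptotic probability $1$, the set of sentences with asymptotic probability $0$, and the set of sentences that have an asymptotic probability are $\Pi^0_3$-complete.
\end{itemize}
\end{theorem}

The sequence $(p_n(\sigma))_n$ is itself computable, by exhaustive search, and this gives one half of each statement. The content of Theorem~\ref{thm:strong} is that nothing else restricts the cluster points. The failure is analogous to the failure of the monadic second-order $0$--$1$ law for random graphs \cite{KS}, but nothing from that paper is used here.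

Section~\ref{sec:reduction} replaces the four counting problems by one probability space, a random set of triples of atoms; this is the only place where (K1) is used, and (K2) is not used at all. Section~\ref{sec:order} defines a linear order of the atoms and proves Theorem~\ref{thm:parity}. Section~\ref{sec:arithmetic} builds arithmetic and a source of randomness inside a typical algebra, and Section~\ref{sec:strong} uses them to prove Theorem~\ref{thm:strong}.

\section{Reduction to a random set of triples}\label{sec:reduction}

\subsection{Algebras as monadic second-order structures}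

The axioms make $;$ additive only in its first argument and do not mention $0$. We first recover the missing laws, since they are what reduces an algebra to its atoms.

\begin{lemma}\label{lem:atoms}
Let $\mathbf{A}\in\mathsf{NA}$. Converse is an automorphism of the order $\le$, the operation $;$ is additive and monotone in both arguments, and $x;0=0=0;x$. Consequently
\begin{equation}\label{eq:product}
x;y=\sum\{z: T(a,b,z)\text{ for some atoms }a\le x,\ b\le y\},
\end{equation}
$x^{\smile}=\sum\{f(a):a\le x\text{ an atom}\}$ and $1'=\sum I$. Restriction to atoms is a bijection from the isomorphisms $\mathbf{A}\to\mathbf{B}$ onto the isomorphisms $\mathrm{At}(\mathbf{A})\to\mathrm{At}(\mathbf{B})$; in particular $|\mathrm{Aut}(\mathbf{A})|=|\mathrm{Aut}(\mathrm{At}(\mathbf{A}))|$.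
\end{lemma}

\begin{proof}
By \eqref{A4} converse preserves $\le$, and by \eqref{A2} it is its own inverse, so it is an order automorphism; it fixes $0$ and $1$ and permutes the atoms. By \eqref{A5}, \eqref{A4} and \eqref{A3},
\[
(z;(x+y))^{\smile}=(x^{\smile}+y^{\smile});z^{\smile}=x^{\smile};z^{\smile}+y^{\smile};z^{\smile}=(z;x+z;y)^{\smile},
\]
so $;$ is additive in the second argument as well, and an additive operation is monotone. Now $1;1\ge1;1'=1$, so \eqref{A6} with $x=y=1$ reads $1;0=1^{\smile};-(1;1)\le-1=0$. Hence $x;0\le1;0=0$ and $0;x=(x^{\smile};0)^{\smile}=0$.

Every element of a finite Boolean algebra is the sum of the atoms below it. Therefore $x;y=\sum a;b$ over atoms $a\le x$, $b\le y$ (an empty sum if $x$ or $y$ is $0$, which is the case just settled), and this is \eqref{eq:product}. The formulas for $x^{\smile}$ and $1'$ follow in the same way from additivity. An isomorphism of algebras preserves atoms, $f$, $I$ and $T$, and is determined by its values on atoms; conversely, a bijection $h$ between the atoms extends to the Boolean isomorphism $x\mapsto\sum\{h(a):a\le x\}$, which preserves the other operations by the three formulas if $h$ preserves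 $f$, $I$ and $T$.
\end{proof}

\emph{Monadic second-order logic} (MSO) extends first-order logic by variables $X,Y,\dots$ that range over all subsets of the universe, atomic formulas $x\in X$, and quantifiers over the set variables. Quantification over binary relations is not allowed.

\begin{lemma}\label{lem:mso}
There is a computable map $\varphi\mapsto\varphi^*$ from MSO sentences in the signature $\{f,I,T\}$ to first-order sentences in the signature $\{+,-,;,{}^{\smile},1'\}$ such that $\mathbf{A}\models\varphi^*$ if and only if $\mathrm{At}(\mathbf{A})\models\varphi$, for all $\mathbf{A}\in\mathsf{NA}$.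
\end{lemma}

\begin{proof}
The map sending $x\in A$ to the set of atoms below $x$ is a bijection from $A$ onto the set of all sets of atoms. Treat set variables as ordinary variables; restrict the quantifiers over element variables to atoms, using the formula $x\ne0\wedge\forall y\,(y\le x\to y=0\vee y=x)$, where $0$ is the term $-(x+-x)$; and replace $x\in X$ by $x\le X$, $f(x)$ by $x^{\smile}$, $I(x)$ by $x\le1'$, and $T(x,y,z)$ by $z\le x;y$.
\end{proof}

From now on we write MSO sentences about atom structures, and \emph{definable} means definable in MSO. The property of being symmetric and integral is expressed by ``$f$ is the identity and $I$ has exactly one element''.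

\subsection{Symmetric integral algebras}

By (K1) only symmetric integral algebras matter. Among the members of $\mathsf{NA}$ they have a parametrization without any constraints, which is what makes them easy to sample. Let $D$ be a set with $m$ elements, let $1'\notin D$, and put $n=m+1$. Let $M(D)$ be the set of $3$-element multisets $\{x,y,z\}$ over $D$, so that $\{x,x,y\}$ and $\{x,x,x\}$ are allowed. For $C\subseteq M(D)$ define a ternary relation $T_C$ on $D\cup\{1'\}$: $T_C(x,y,z)$ holds if $\{x,y,z\}\in C$, or if one of $x,y,z$ is $1'$ and the other two are equal. Let $\mathbf{A}_C$ be the algebra of all subsets of $D\cup\{1'\}$ with union, complement, the identity map as converse, the constant $\{1'\}$, and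
\[
X;Y=\{z:T_C(a,b,z)\text{ for some }a\in X,\ b\in Y\}.
\]

\begin{lemma}\label{lem:param}
For every $C\subseteq M(D)$, the algebra $\mathbf{A}_C$ is a symmetric integral member of $\mathsf{NA}$ with atom structure $\langle D\cup\{1'\};\mathrm{id},\{1'\},T_C\rangle$. Conversely, if $\mathbf{A}\in\mathsf{NA}$ is symmetric and integral and $D$ is its set of atoms other than $1'$, then its relation $T$ equals $T_C$ for exactly one $C\subseteq M(D)$.
\end{lemma}

\begin{proof}
The relation $T_C$ is invariant under permutations of its arguments, and $T_C(a,1',z)$ holds if and only if $a=z$. The latter gives \eqref{A1}. Axioms \eqref{A2} and \eqref{A4} are trivial for the identity map, \eqref{A3} is immediate from the definition of $;$, and \eqref{A5} says $X;Y=Y;X$, which holds by invariance. If \eqref{A6} failed, there would be $z\in Y$, $a\in X$ and $b\notin X;Y$ with $T_C(a,b,z)$; but then $T_C(a,z,b)$ gives $b\in X;Y$.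

For the converse let $x,y,z$ be atoms with $T(x,y,z)$. If $T(x,z,y)$ failed, then $y\le-(x;z)$ because $y$ is an atom, and monotonicity, symmetry and \eqref{A6} would give $z\le x;y\le x^{\smile};-(x;z)\le-z$, which is absurd. So $T$ is invariant under exchanging the last two arguments. By symmetry and \eqref{A5}, $x;y=(x;y)^{\smile}=y;x$, so $T$ is invariant under exchanging the first two, hence under all permutations. Since $1'$ is an atom, $T(x,1',z)$ makes sense, and by \eqref{A1} it holds if and only if $z=x$. Thus $T=T_C$ for $C=\{\{x,y,z\}\in M(D):T(x,y,z)\}$, and for no other $C$.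
\end{proof}

\begin{example}\label{ex:small}
For $D=\{a\}$ there are two algebras: $a;a=1'$ if $C=\emptyset$, and $a;a=1'+a$ if $C=\{\{a,a,a\}\}$. For $D=\{a,b\}$ there are four multisets and $16$ sets $C$. Not all of them give relation algebras: for $C=\emptyset$ we get $(a;a);b=1';b=b$ but $a;(a;b)=a;0=0$. Associativity is a constraint on $C$, and (K1) is what allows us to ignore it.
\end{example}

\emph{The random model.} From now on $D$ is a fixed set with $m=n-1$ elements and $C$ is a random subset of $M(D)$ that contains each multiset independently with probability $\frac12$. The symbols $\mathbf{P}$ and $\mathbf{E}$ refer to this $C$, we write $T$ for $T_C$, and \emph{a.s.}\ means with probability tending to $1$ as $m\to\infty$. For an isomorphism-invariant property $P$ of algebras put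
\[
\mu_n(P)=\mathbf{P}(\mathbf{A}_C\text{ has }P).
\]
For example, ``some atom $x\ne1'$ satisfies $x\le x;x$'' has $\mu_n=1-2^{-m}$.

\begin{lemma}[Transfer]\label{lem:transfer}
There is a sequence $\delta_n\to0$ such that for every isomorphism-invariant property $P$ the labeled and the unlabeled fractions of algebras with $P$ among the members of $\mathsf{NA}$, or of $\mathsf{RA}$, with $n$ atoms differ from $\mu_n(P)$ by at most $\delta_n$.
\end{lemma}

\begin{proof}
Let $\mathsf{SI}$ be the class of symmetric integral members of $\mathsf{NA}$, and let $\mathsf{S}=\mathsf{SI}\cap\mathsf{RA}$. Fix $n$ and one of the two ways of counting, and let $\lambda$ be the fraction of $\mathsf{S}$ in $\mathsf{NA}$; by (K1), $\lambda\to1$. If $\mathsf{S}\subseteq\mathcal{K}\subseteq\mathsf{NA}$, then $\mathsf{S}$ makes up at least the fraction $\lambda$ of $\mathcal{K}$, so the fractions of $P$ in $\mathcal{K}$ and in $\mathsf{S}$ differ by at most $1-\lambda$. This applies to $\mathcal{K}=\mathsf{NA},\mathsf{RA},\mathsf{SI}$, and it remains to compare the fractions in $\mathsf{SI}$ with $\mu_n(P)$.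

\emph{Labeled.} An algebra $\mathbf{A}$ with $n$ atoms has $(2^n)!/|\mathrm{Aut}(\mathbf{A})|$ copies on a fixed $2^n$-element set, and by Lemma~\ref{lem:atoms} its atom structure has $n!/|\mathrm{Aut}(\mathbf{A})|$ copies on a fixed $n$-element set. The ratio $(2^n)!/n!$ does not depend on $\mathbf{A}$, so we may count atom structures on an $n$-element set instead. By Lemma~\ref{lem:param} such a structure is a choice of the point $1'$ followed by a choice of $C$. The labeled fraction of $P$ in $\mathsf{SI}$ is therefore exactly $\mu_n(P)$.

\emph{Unlabeled.} By Lemmas~\ref{lem:atoms} and~\ref{lem:param}, isomorphism types in $\mathsf{SI}$ correspond to orbits of sets $C$ under the symmetric group of $D$. The orbit of $C$ has $m!/|\mathrm{Aut}\,C|$ elements, where $\mathrm{Aut}\,C$ is the stabilizer, so counting each $C$ with weight $|\mathrm{Aut}\,C|/m!$ counts each orbit once. The unlabeled fraction is thus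
\[
u=\frac{\mathbf{E}\bigl[1_P\,|\mathrm{Aut}\,C|\bigr]}{\mathbf{E}\,|\mathrm{Aut}\,C|}.
\]
Let $\varepsilon=\mathbf{E}\,|\mathrm{Aut}\,C|-1=\sum_{\pi\ne\mathrm{id}}\mathbf{P}(\pi\in\mathrm{Aut}\,C)$. The numerator lies in $[\mu_n(P),\mu_n(P)+\varepsilon]$ and the denominator is $1+\varepsilon$, so $\mu_n(P)/(1+\varepsilon)\le u\le\mu_n(P)+\varepsilon$ and $|u-\mu_n(P)|\le\varepsilon$. We show $\varepsilon\to0$.

A permutation $\pi$ fixes $C$ if and only if $C$ is a union of $\pi$-orbits $O$ on $M(D)$, which has probability $\prod_O2^{-(|O|-1)}$. Suppose $\pi$ moves exactly $k\ge2$ points. The $km$ multisets $\{x,x,y\}$ with $\pi(x)\ne x$ and $y\in D$ are distinct, and each is moved by $\pi$, because its element of multiplicity at least $2$ changes. Since $|O|-1\ge|O|/2$ when $|O|\ge2$, we get $\sum_O(|O|-1)\ge km/2$. At most $\binom mk k!\le m^k$ permutations move exactly $k$ points, so $\varepsilon\le\sum_{k\ge2}(m2^{-m/2})^k\to0$.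
\end{proof}

\subsection{Traces}

All our definitions look at $T$ through one device. For $W\subseteq D$ and $x\in D$, the \emph{trace} of $x$ on $W$ is the graph
\[
\mathrm{tr}_W(x)=\{\{u,v\}:u,v\in W,\ u\ne v,\ T(x,u,v)\}
\]
with vertex set $W$; we identify graphs on $W$ with their sets of edges. Statements about traces are definable. For instance $\mathrm{tr}_W(x)=\mathrm{tr}_W(y)$ says that $T(x,u,v)\leftrightarrow T(y,u,v)$ for all distinct $u,v\in W$, and $\mathrm{tr}_W(y)=\{\{u,v\}\}$ says that for all distinct $u',v'\in W$, $T(y,u',v')$ holds if and only if $\{u',v'\}=\{u,v\}$. For fixed $W$, the traces of the atoms $x\in D\setminus W$ are independent uniformly random graphs on $W$, since they are read off from distinct $3$-element sets $\{x,u,v\}$. If $W'\subseteq W$, then $\mathrm{tr}_{W'}(x)$ is the subgraph of $\mathrm{tr}_W(x)$ induced on $W'$.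

\section{A definable order and the parity of the number of atoms}\label{sec:order}

On a finite linear order, MSO expresses that the number of points is odd: some set contains the first point, the last point and every second point in between. So it suffices to define a linear order of $D$. The definition may use parameters, which the final sentence quantifies existentially; this is harmless because all linear orders of $D$ give the same parity.

The plan is to order a small set $U$ first and then use $U$ as a dictionary. Once $U$ is ordered, so are its pairs, and the trace $\mathrm{tr}_U(x)$ becomes a binary word with one letter for each pair. If different atoms have different words, the lexicographic order of the words orders $D$. To order $U$ itself we ask that the trace of one atom $c$ be a path through all of $U$.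

For $c,e\in D$ and $U\subseteq D$ let $\mathrm{Path}(c,e,U)$ say that $|U|\ge2$, $e\in U$, the graph $\mathrm{tr}_U(c)$ is connected with all degrees at most $2$, and $e$ has degree $1$. The degree conditions are first-order, and a set $X\subseteq U$ induces a connected subgraph if and only if for every $X'$ with $\emptyset\ne X'\subsetneq X$ there are $u\in X'$ and $v\in X\setminus X'$ with $T(c,u,v)$. A finite connected graph with degrees at most $2$ is a path or a cycle, so $\mathrm{Path}(c,e,U)$ holds exactly when $\mathrm{tr}_U(c)$ is a path through all of $U$ with endpoint $e$. The connected subsets of a path are its intervals, so the order along the path from $e$ is definable: $u\le_Uv$ if and only if every connected $X\subseteq U$ containing $e$ and $v$ contains $u$. Order the pairs $\{u,v\}$, $u<_Uv$, lexicographically, and define for $x,y\in D$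
\[
x\prec y\iff\mathrm{tr}_U(x)\ne\mathrm{tr}_U(y)\text{ and the least pair in which they differ lies in }\mathrm{tr}_U(y).
\]
Let $\mathrm{Ord}(c,e,U)$ be the conjunction of $\mathrm{Path}(c,e,U)$ and ``$x\mapsto\mathrm{tr}_U(x)$ is injective on $D$''. Whenever $\mathrm{Ord}(c,e,U)$ holds, $\prec$ is a strict linear order of $D$, definable from $c,e,U$.

\begin{example}\label{ex:order}
Let $D=\{u_1,u_2,u_3,c,y\}$ and let $C$ consist of
\[
\{c,u_1,u_2\},\quad\{c,u_2,u_3\},\quad\{u_1,u_1,u_2\},\quad\{u_2,u_2,u_3\},\quad\{y,u_1,u_3\}.
\]
Take $U=\{u_1,u_2,u_3\}$ and $e=u_1$. The trace of $c$ is the path $u_1u_2u_3$, the pairs are ordered as $u_1u_2,\ u_1u_3,\ u_2u_3$, and the words are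
\[
\begin{array}{c|ccccc}
x&u_3&u_2&y&u_1&c\\ \hline
\mathrm{tr}_U(x)&000&001&010&100&101
\end{array}
\]
For instance the last letter for $u_2$ is $1$ because $\{u_2,u_2,u_3\}\in C$. The words are distinct, so $\mathrm{Ord}(c,u_1,U)$ holds, with $u_3\prec u_2\prec y\prec u_1\prec c$. The set $\{u_3,y,c\}$ contains both ends and every second atom. It witnesses that $m=5$ is odd, that is, that the algebra has an even number $n=6$ of atoms.
\end{example}

The size $k$ of $U$ is under two opposite pressures. The words have length $\binom k2$, which must exceed $2\log_2m$ for a union bound over pairs of atoms to make them distinct. On the other hand, extending a path on $i$ vertices by a new vertex prescribes $i$ adjacencies, so a greedy search for the path needs $2^k$ to be much smaller than $m$. Both demands are met by $k$ of order $\sqrt{\log m}$. The ternary relation is what leaves this room: with one letter per point of $U$ instead of one per pair, the first demand would read $k>2\log_2m$ and would contradict the second.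

\begin{lemma}\label{lem:order}
A.s.\ there are $c,e\in D$ and $U\subseteq D$ with $\mathrm{Ord}(c,e,U)$.
\end{lemma}

\begin{proof}
Let $k=\lceil\sqrt{8\log_2m}\,\rceil$. Then $\binom{k-2}2=(4+o(1))\log_2m\ge3\log_2m$ for large $m$, and $2^k=m^{o(1)}$. Fix $c\in D$ and let $G=\mathrm{tr}_{D\setminus\{c\}}(c)$, a uniformly random graph on $D\setminus\{c\}$.

\emph{The path.} Fix disjoint sets $V_1,\dots,V_k\subseteq D\setminus\{c\}$ of size $\lfloor(m-1)/k\rfloor$, each with a fixed enumeration, and fix $v_1\in V_1$. Given $v_1,\dots,v_i$, let $v_{i+1}$ be the first vertex of $V_{i+1}$ that is adjacent in $G$ to $v_i$ and to none of $v_1,\dots,v_{i-1}$, if there is one. The vertices $v_1,\dots,v_i$ are determined by the edges of $G$ inside $V_1\cup\dots\cup V_i$, which are independent of the edges between this set and $V_{i+1}$. So, conditionally on the earlier steps, the vertices of $V_{i+1}$ qualify independently with probability $2^{-i}$, and the step fails with probability at most $\exp(-2^{-k}\lfloor(m-1)/k\rfloor)=\exp(-m^{1-o(1)})$. The sum over the $k-1$ steps tends to $0$. On success put $U=\{v_1,\dots,v_k\}$ and $e=v_1$. Then $\mathrm{tr}_U(c)$ is the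 path $v_1v_2\cdots v_k$, and $\mathrm{Path}(c,e,U)$ holds.

\emph{Injectivity.} The set $U$ is random, but it is a function of $G$, that is, of the $3$-element sets in $C$ that contain $c$. Condition on $G$; the $3$-element sets not containing $c$ are still independent and fair. Let $x\ne y$ in $D$ and $U'=U\setminus\{x,y\}$, so $|U'|\ge k-2$ and $c\notin U'$. If $c\notin\{x,y\}$, the sets $\{x,u,v\}$ and $\{y,u,v\}$ for distinct $u,v\in U'$ are distinct $3$-element sets not containing $c$, so the traces of $x$ and $y$ on $U'$ agree with probability $2^{-\binom{|U'|}2}\le m^{-3}$. If $x=c$, then $\mathrm{tr}_{U'}(x)$ is determined by $G$ and $\mathrm{tr}_{U'}(y)$ is uniform, and the same bound holds. Summing over fewer than $m^2$ pairs $\{x,y\}$, injectivity fails with probability at most $1/m$.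
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:parity}]
Let $\sigma$ be the translation, by Lemma~\ref{lem:mso}, of the following MSO sentence: the algebra is symmetric and integral, and, with $D$ the set of atoms other than $1'$, there are $c,e\in D$ and $U,X\subseteq D$ such that $\mathrm{Ord}(c,e,U)$ holds, $X$ contains the $\prec$-least and the $\prec$-greatest element of $D$, and of any two $\prec$-consecutive elements of $D$ exactly one lies in $X$.

If $\mathbf{A}_C\models\sigma$, then $X$ consists of the elements in positions $1,3,5,\dots$ and contains the element in position $m$, so $m$ is odd and $n=m+1$ is even. Hence $\mu_n(\sigma)=0$ for odd $n$. If $n$ is even and $\mathrm{Ord}(c,e,U)$ holds for some parameters, the set $X$ of elements in odd positions shows $\mathbf{A}_C\models\sigma$. By Lemma~\ref{lem:order}, $\mu_n(\sigma)\to1$ along even $n$. Lemma~\ref{lem:transfer} carries both statements to the four fractions.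
\end{proof}

\begin{remark}\label{rem:mod}
Fix $d\ge2$ and $r$. Replace $X$ by a partition $X_0,\dots,X_{d-1}$ of $D$ such that the least element lies in $X_0$, the successor of an element of $X_j$ lies in $X_{j+1\bmod d}$, and the greatest element lies in $X_{r-2\bmod d}$. Such a partition exists if and only if $m-1\equiv r-2$, that is $n\equiv r\pmod d$. The same proof gives a sentence whose fractions tend to $1$ along $n\equiv r\pmod d$ and to $0$ along all other $n$.
\end{remark}

\section{Arithmetic and a random residue in a typical algebra}\label{sec:arithmetic}

For Theorem~\ref{thm:strong} we need, given a computable sequence of rationals $q_i=b_i/d_i$, a sentence whose probability at $n$ atoms is close to $q_i$ for an index $i$ that depends on $n$. The sentence will have the form $R\,d_i<b_iQ$, where $Q$ is a large number and $R$ is nearly uniform on $\{0,\dots,Q-1\}$. Three things have to be defined inside the algebra: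
\begin{itemize}
\item a \emph{clock}: a set $W$ of atoms whose size $J$ is a known function of $m$;
\item addition and multiplication on $\{0,\dots,J-1\}$, in order to compute $Q$, $i$, $b_i$ and $d_i$ from $J$;
\item the residue $R$.
\end{itemize}
Throughout this section $\ell=\log_2m$, and $\beta(j)=2^{\binom j2}$ is the number of graphs on a $j$-element set.

\subsection{Full sets and separating sets}

Arithmetic compares cardinalities, which means quantifying over bijections, and MSO has no quantifier over binary relations. On a small set $K$ the structure supplies one: if every graph on $K$ is the trace of an atom, then ``there is a graph on $K$'' can be written ``there is an atom $a$''. Call $K\subseteq D$ \emph{full} if every graph on $K$ equals $\mathrm{tr}_K(a)$ for some $a\in D$. Subsets of full sets are full, because traces restrict to induced subgraphs. Fullness is definable: for $D\ne\emptyset$, the set $K$ is full if and only if for all $a\in D$ and distinct $x,y\in K$ there is $a'\in D$ such that $\mathrm{tr}_K(a')$ and $\mathrm{tr}_K(a)$ differ exactly in the pair $\{x,y\}$. Indeed, a nonempty family of graphs on $K$ that is closed under toggling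 one pair contains all graphs. A full set satisfies $\beta(|K|)\le m$, that is $\binom{|K|}2\le\ell$. The next lemma is a near converse.

\begin{lemma}\label{lem:full}
A.s.\ every $K\subseteq D$ with $\binom{|K|}2\le0.9\,\ell$ is full.
\end{lemma}

\begin{proof}
Such a set has $|K|\le1+\sqrt{1.8\,\ell}$, so there are at most $(m+1)^{1+\sqrt{1.8\ell}}=\exp(O(\ell^{3/2}))$ of them, and each carries at most $2^{0.9\ell}=m^{0.9}$ graphs. For fixed $K$ the traces of the atoms in $D\setminus K$ are independent and uniform, so a given graph is not among them with probability at most $(1-m^{-0.9})^{m-|K|}\le\exp(-m^{0.1}/2)$ for large $m$. The union bound $\exp(O(\ell^{3/2}))\,m^{0.9}\exp(-m^{0.1}/2)$ tends to $0$.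
\end{proof}

The clock will have to count sets $I$ of up to $m^{1/10}$ atoms, far more than a full set contains. For this we give the elements of $I$ short names, namely their traces on a small set $V$. Let $s$ be the least integer with $\binom s2\ge\ell/5+1$. A single $V$ of size $s$ cannot separate all of $D$, since $\beta(s)<m$ for large $m$, but each $I$ has its own.

\begin{lemma}\label{lem:separate}
A.s.\ for all $I,W\subseteq D$ with $|I|\le m^{1/10}$ and $|W|\le\ell$ there is $V\subseteq D\setminus(I\cup W)$ with $|V|=s$ such that $x\mapsto\mathrm{tr}_V(x)$ is injective on $I$.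
\end{lemma}

\begin{proof}
A set $V$ that works for a superset of $I$ works for $I$, so we may assume $|I|=h:=\lfloor m^{1/10}\rfloor$. Fix disjoint $V_1,\dots,V_r\subseteq D$ of size $s$, with $r=\lfloor m/s\rfloor$. Fix $I$ and $W$. Each element of $I\cup W$ lies in at most one $V_t$, so at least $r-h-\ell\ge m/(2s)$ of the $V_t$ are disjoint from $I\cup W$ when $m$ is large. For such $t$, two given elements of $I$ have the same trace on $V_t$ with probability $2^{-\binom s2}\le\frac12m^{-1/5}$, so injectivity fails with probability at most $\binom h2\cdot\frac12m^{-1/5}\le\frac14$. For different $t$ these failures depend on disjoint families of sets $\{x,u,v\}$ with $x\in I$, $u,v\in V_t$, so they are independent, and all of them occur with probability at most $2^{-m/(2s)}$. There are at most $(m+1)^{h+\ell}=2^{O(m^{1/10}\ell)}$ pairs $(I,W)$, and $m^{1/10}\ell=o(m/s)$ because $s=O(\sqrt\ell)$.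
\end{proof}

The reading of the clock will be
\[
J=J(m)=\max\{j\ge1:\beta(j)^{10}\le m\}.
\]
Since $1=\beta(1)<\beta(2)<\cdots$, we have $J(m)=j$ exactly for $\beta(j)^{10}\le m<\beta(j+1)^{10}$. So $J$ is nondecreasing and takes every value $j\ge1$, each for finitely many $m$. From $\binom J2\le\ell/10$ we get $(J-1)^2\le\ell/5$, and from $\binom{s-1}2<\ell/5+1$ we get $(s-2)^2<2\ell/5+2$. Since $\sqrt{1/5}+\sqrt{2/5}<1.08$ and $2\sqrt{1/5}<0.9$, for large $m$ we have $s+J\le1.09\sqrt\ell$ and $2J\le\sqrt\ell$, and therefore
\begin{equation}\label{eq:sizes}
\binom{s+J}2\le0.9\,\ell,\qquad\binom{2J}2\le0.9\,\ell,\qquad 2\le J\le\ell .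
\end{equation}
The exponent $10$ is chosen only to make these inequalities true: sets of size $s+J$ and $2J$ must be within reach of Lemma~\ref{lem:full}.

Finally let $L=\{x\in D:T(x,x,x)\}$ and $Z=|L|$, a binomial variable with parameters $m$ and $\frac12$. Call $C$ \emph{good} if $m$ satisfies \eqref{eq:sizes}, the conclusions of Lemmas~\ref{lem:order}, \ref{lem:full} and~\ref{lem:separate} hold, and $L\ne\emptyset$. As $\mathbf{P}(L=\emptyset)=2^{-m}$,
\begin{equation}\label{eq:good}
\mathbf{P}(C\text{ is good})\to1 .
\end{equation}
If $C$ is good, every subset of $D$ with at most $s+J$ elements, or at most $2J$ elements, is full. In the rest of this section $c,e,U$ are any parameters with $\mathrm{Ord}(c,e,U)$ and $\prec$ is the order they define. They are suppressed from the notation, and only the linearity of $\prec$ is used.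

\subsection{An exact clock}

One could try to take for $W$ a full set that is maximal under inclusion. Its size is of order $\sqrt\ell$, but it may depend on $C$ and on the choice of the set. The probability of the final sentence would then be a mixture of several terms $q_i$, and we would lose control of the cluster points. We define instead a certificate for the inequality $\beta(|W|)^{10}\le m$ that is never wrong and that exists, for good $C$, whenever the inequality is true.

The certificate has two layers. The inner layer shows $|I|\ge\beta(|W|)$ by coding a surjection $F$ from $I$ onto the graphs on $W$. Such an $F$ is a set of statements ``$\{u,v\}$ is an edge of $F(x)$''. One atom $y$ can store one statement: its trace on $V$ is the name of $x$, and its trace on $W$ is the single edge $\{u,v\}$. A set $Y$ of atoms then stores $F$. Accordingly, for $V,W,Y\subseteq D$ and $x\in D$ let $F_{V,W,Y}(x)$ be the graph on $W$ in which $\{u,v\}$ is an edge if and only if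
\[
\text{there is }y\in Y\text{ with }\mathrm{tr}_V(y)=\mathrm{tr}_V(x)\text{ and }\mathrm{tr}_W(y)=\{\{u,v\}\}.
\]
Let $\mathrm{Onto}(I,W)$ say: there are $V,Y\subseteq D$ such that for every $a\in D$ there is $x\in I$ with $F_{V,W,Y}(x)=\mathrm{tr}_W(a)$.

\begin{lemma}\label{lem:onto}
If $W$ is full and $\mathrm{Onto}(I,W)$ holds, then $|I|\ge\beta(|W|)$. If $C$ is good, $|W|\le J$ and $|I|=\beta(|W|)$, then $\mathrm{Onto}(I,W)$ holds.
\end{lemma}

\begin{proof}
If $W$ is full, the graphs $\mathrm{tr}_W(a)$ are all graphs on $W$, so $F_{V,W,Y}$ maps $I$ onto a set of size $\beta(|W|)$.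

For the second claim, $|I|\le m^{1/10}$ by the definition of $J$ and $|W|\le\ell$ by \eqref{eq:sizes}, so Lemma~\ref{lem:separate} provides $V$, disjoint from $W$, with $\mathrm{tr}_V$ injective on $I$. The set $V\cup W$ has at most $s+J$ elements and is full. Fix a bijection $F_0$ from $I$ onto the graphs on $W$. For each $x'\in I$ and each edge $\{u,v\}$ of $F_0(x')$ choose $y\in D$ with $\mathrm{tr}_{V\cup W}(y)=\mathrm{tr}_V(x')\cup\{\{u,v\}\}$, and let $Y$ be the set of all chosen atoms. As $V\cap W=\emptyset$, the atom $y$ chosen for $x'$ and $\{u,v\}$ has $\mathrm{tr}_V(y)=\mathrm{tr}_V(x')$ and $\mathrm{tr}_W(y)=\{\{u,v\}\}$. It puts the edge $\{u,v\}$ into $F_{V,W,Y}(x)$ exactly for those $x$ with $\mathrm{tr}_V(x)=\mathrm{tr}_V(x')$, and for $x\in I$ this means $x=x'$. Hence $F_{V,W,Y}=F_0$ on $I$, and every graph on $W$ is a value.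
\end{proof}

In the smallest case $W=\{u,v\}$ and $I=\{x_1,x_2\}$, with $F_0(x_1)$ empty and $F_0(x_2)$ the edge, $Y$ consists of one atom, which agrees with $x_2$ on $V$ and has $T(y,u,v)$. It disagrees with $x_1$ on $V$, so $F_{V,W,Y}(x_1)$ stays empty.

The outer layer multiplies ten such inequalities, using the order to cut a set into disjoint blocks. For $X'\subseteq X\subseteq D$ and $x\in X'$ let
\[
\mathrm{Bl}(x;X,X')=\{z\in X:x\preceq z\text{ and there is no }x'\in X'\text{ with }x\prec x'\preceq z\},
\]
the part of $X$ from $x$ up to the next element of $X'$. Let $\mathrm{Cert}(W)$ say: $W$ is full, and there are sets $D=X_0\supseteq X_1\supseteq\dots\supseteq X_{10}\ne\emptyset$ such that for each $i<10$ and each $x\in X_{i+1}$ there is $I\subseteq\mathrm{Bl}(x;X_i,X_{i+1})$ with $\mathrm{Onto}(I,W)$. Let $\mathrm{Clock}(W)$ say that $\mathrm{Cert}(W)$ holds and $\mathrm{Cert}(W')$ holds for no $W'\supsetneq W$.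

\begin{lemma}\label{lem:clock}
For every $C$, $\mathrm{Cert}(W)$ implies $|W|\le J$. If $C$ is good, then $\mathrm{Cert}(W)$ holds if and only if $|W|\le J$, and $\mathrm{Clock}(W)$ holds if and only if $|W|=J$.
\end{lemma}

\begin{proof}
Assume $\mathrm{Cert}(W)$ and put $B=\beta(|W|)$. For fixed $i$ the blocks of two elements $x\prec x'$ of $X_{i+1}$ are disjoint, since a common element $z$ would satisfy $x\prec x'\preceq z$. Each block has at least $B$ elements by Lemma~\ref{lem:onto}, so $|X_i|\ge B\,|X_{i+1}|$. Hence $m\ge B^{10}|X_{10}|\ge B^{10}$, that is, $|W|\le J$.

Now let $C$ be good, $|W|\le J$ and $B=\beta(|W|)$, so $B^{10}\le m$. The set $W$ is full. Given $X_i$, put $t=\lfloor|X_i|/B\rfloor$ and let $X_{i+1}$ consist of the elements of $X_i$ in positions $1,B+1,\dots,(t-1)B+1$. Since $\lfloor\lfloor\xi\rfloor/B\rfloor=\lfloor\xi/B\rfloor$ for real $\xi$, induction gives $|X_i|=\lfloor m/B^i\rfloor$, so $X_{10}\ne\emptyset$. For $x\in X_{i+1}$ let $I$ be the set of $B$ consecutive elements of $X_i$ that starts with $x$. It lies in $\mathrm{Bl}(x;X_i,X_{i+1})$, and $\mathrm{Onto}(I,W)$ holds by Lemma~\ref{lem:onto}. So $\mathrm{Cert}(W)$ holds.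

Finally, if $|W|<J$ then $W$ can be extended by one atom, as $J\le\ell\le m$, to a set that satisfies $\mathrm{Cert}$; if $|W|=J$ no proper superset satisfies $\mathrm{Cert}$; and if $|W|>J$ then $\mathrm{Cert}(W)$ fails.
\end{proof}

\subsection{Arithmetic on a clock set}

A bijection $g:A\to A'$ is a directed object and may have fixed points, while traces are undirected graphs without loops. We therefore split $g$ into the pairs with $u\prec g(u)$, those with $g(u)\prec u$, and the fixed points, and code the three parts by two atoms and a set. For $a_1,a_2\in D$ and $X\subseteq D$ let $\mathrm{Rel}_{a_1,a_2,X}$ be the set of $(u,v)\in D^2$ with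
\[
\bigl(u\prec v\wedge T(a_1,u,v)\bigr)\ \vee\ \bigl(v\prec u\wedge T(a_2,u,v)\bigr)\ \vee\ \bigl(u=v\wedge u\in X\bigr),
\]
and let $\mathrm{Eq}(A,A')$ say that for some $a_1,a_2,X$ the relation $\mathrm{Rel}_{a_1,a_2,X}\cap(A\times A')$ is a bijection from $A$ onto $A'$.

\begin{lemma}\label{lem:eq}
For every $C$, $\mathrm{Eq}(A,A')$ implies $|A|=|A'|$. If $C$ is good and $|A|=|A'|\le J$, then $\mathrm{Eq}(A,A')$ holds.
\end{lemma}

\begin{proof}
The first claim is part of the definition. For the second, $K=A\cup A'$ has at most $2J$ elements and is full. Let $g:A\to A'$ be a bijection, choose $a_1,a_2$ with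
\[
\mathrm{tr}_K(a_1)=\{\{u,g(u)\}:u\prec g(u)\},\qquad\mathrm{tr}_K(a_2)=\{\{u,g(u)\}:g(u)\prec u\},
\]
and let $X$ be the set of fixed points of $g$. Let $(u,v)\in A\times A'$. If $u\prec v$, then $T(a_1,u,v)$ holds if and only if $\{u,v\}=\{u',g(u')\}$ for some $u'\prec g(u')$; matching the smaller and the larger elements, this says $v=g(u)$. If $v\prec u$, then $T(a_2,u,v)$ holds if and only if $\{u,v\}=\{u',g(u')\}$ with $g(u')\prec u'$, which forces $u'=u$ and again says $v=g(u)$. If $u=v$, then $u\in X$ says $v=g(u)$. So the relation is the graph of $g$.
\end{proof}

Thus for good $C$ and $|A'|\le J$, the formula $\mathrm{Eq}(A,A')$ means $|A|=|A'|$, whatever the set $A$. For $N\ge1$ let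
\[
\mathcal{N}_N=\langle\{0,\dots,N-1\};\le,+,\times\rangle,
\]
where $+$ and $\times$ are the ternary relations $x+y=z$ and $x\cdot y=z$ of $\mathbb{N}$ restricted to the universe.

\begin{lemma}\label{lem:arith}
There is a computable map that assigns to each first-order formula $\varphi(x_1,\dots,x_k)$ in the signature of $\mathcal{N}_N$ an MSO formula $\varphi^W(x_1,\dots,x_k)$, with further free variables $c,e,U,W$, with the following property. If $C$ is good, $\mathrm{Clock}(W)$ holds and $W=\{w_0\prec\dots\prec w_{J-1}\}$, then $\varphi^W(w_{\alpha_1},\dots,w_{\alpha_k})$ holds if and only if $\mathcal{N}_J\models\varphi(\alpha_1,\dots,\alpha_k)$.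
\end{lemma}

\begin{proof}
Restrict quantifiers to $W$ and read $\le$ as $\preceq$. It remains to define the two ternary relations. Sets such as $\{w_i:i<\alpha\}=\{w\in W:w\prec w_\alpha\}$ are definable from their endpoints and have at most $J$ elements, so $\mathrm{Eq}$ compares them correctly. For $\alpha,\gamma,\eta<J$:
\begin{itemize}
\item $\alpha+\gamma=\eta$ if and only if $\gamma\le\eta$ and $\mathrm{Eq}(\{w_i:i<\alpha\},\{w_i:\gamma\le i<\eta\})$, since the two sets have $\alpha$ and $\eta-\gamma$ elements;
\item $\alpha\cdot\gamma=\eta$ if and only if either $\alpha=\eta=0$, or $\alpha>0$ and there is $M\subseteq W$ with least element $w_0$ and greatest element $w_\eta$ such that $i+\alpha=i'$ for consecutive elements $w_i\prec w_{i'}$ of $M$, and $\mathrm{Eq}(M\setminus\{w_0\},\{w_i:i<\gamma\})$.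
\end{itemize}
In the second case the conditions force $M=\{w_0,w_\alpha,\dots,w_{\gamma\alpha}\}$ and $\eta=\gamma\alpha$, and this $M$ is a witness when $\eta=\gamma\alpha$. For example, $2\cdot3=6$ is witnessed by $M=\{w_0,w_2,w_4,w_6\}$.
\end{proof}

Products exist in $\mathcal{N}_J$ only while they stay below $J$, so we work with numbers up to $\sqrt J$. Let $Q=Q(J)$ be the largest integer with $Q^2\le J-1$. It is defined in $\mathcal{N}_J$ as the largest $x$ with $\exists z\,(x\cdot x=z)$, and $1\le Q\le J-1$ for $J\ge2$. Since $J(m)$ takes every positive value, each finitely often,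
\begin{equation}\label{eq:Q}
m\mapsto Q(J(m))\text{ takes every value}\ge1\text{ and tends to infinity.}
\end{equation}

\subsection{A definable residue}

The numbers $J$ and $Q$ do not depend on $C$. Randomness comes from $Z=|L|$. This number is far too large to be represented in $\mathcal{N}_J$, but its residue modulo $Q$ can be found by cutting $L$ into blocks of length $Q$ and measuring the last one; and since the standard deviation $\sqrt m/2$ of $Z$ is much larger than $Q$, the residue is nearly uniform. Let $R\in\{0,\dots,Q-1\}$ be given by $R\equiv Z-1\pmod Q$.

\begin{lemma}\label{lem:residue}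
\begin{itemize}
\item[(i)] There is an MSO formula $\mathrm{Res}(w)$, with further free variables $c,e,U,W$, such that for good $C$ and $W=\{w_0\prec\dots\prec w_{J-1}\}$ with $\mathrm{Clock}(W)$, the only $w$ with $\mathrm{Res}(w)$ is $w_R$.
\item[(ii)] For $Q=Q(J(m))$, $\ \sum_{j=0}^{Q-1}\bigl|\mathbf{P}(R=j)-\frac1Q\bigr|\to0$ as $m\to\infty$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) The atom $w_Q$ is definable by Lemma~\ref{lem:arith}. Let $\mathrm{Res}(w)$ say that $w\in W$, $w\prec w_Q$, and there is $X\subseteq L$ such that: the least element of $L$ is in $X$; for consecutive elements $x\prec x'$ of $X$,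
\[
\mathrm{Eq}(\{y\in L:x\preceq y\prec x'\},\{w'\in W:w'\prec w_Q\});
\]
and for the greatest element $x$ of $X$,
\[
\mathrm{Eq}(\{y\in L:x\preceq y\},\{w'\in W:w'\preceq w\}).
\]
Let $C$ be good, so $L\ne\emptyset$, and let $w=w_j$ with $j<Q$. By Lemma~\ref{lem:eq} the conditions say that $X$ cuts $L$ into blocks of $Q$ elements followed by a last block of $j+1$ elements. If they hold, $Z=(|X|-1)Q+j+1$, so $j=R$. Conversely, the set $X$ of all elements of $L$ in positions $1,Q+1,2Q+1,\dots$ satisfies them for $j=R$.

(ii) For $Q=1$ the sum is $0$. Let $Q\ge2$ and $\omega=e^{2\pi\mathrm{i}/Q}$. The sum $\frac1Q\sum_{t=0}^{Q-1}\omega^{t(Z-r)}$ is $1$ if $Z\equiv r\pmod Q$ and $0$ otherwise, and $\mathbf{E}\,\omega^{tZ}=\bigl(\frac{1+\omega^t}2\bigr)^m$ has absolute value $|\cos(\pi t/Q)|^m$. The term $t=0$ contributes $\frac1Q$, so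
\[
\Bigl|\mathbf{P}(Z\equiv r\bmod Q)-\frac1Q\Bigr|\le\max_{0<t<Q}|\cos(\pi t/Q)|^m=\cos(\pi/Q)^m\le e^{-\pi^2m/(2Q^2)} .
\]
The last step uses $\cos\vartheta\le e^{-\vartheta^2/2}$ on $[0,\pi/2]$, which follows by integrating $(\log\cos\vartheta)'=-\tan\vartheta\le-\vartheta$. As $Q\le J\le\ell$ for large $m$, the sum in (ii) is at most $\ell\,e^{-\pi^2m/(2\ell^2)}\to0$.
\end{proof}

\section{Realizing computable sequences}\label{sec:strong}

\subsection{Facts from computability theory}\label{sec:computability}

A sequence of rationals is \emph{computable} if numerators and denominators of its terms are given by computable functions of the index. A set $P\subseteq\mathbb{N}$ is $\Pi^0_3$ if there is a computable relation $S$ with $x\in P\iff\forall k\,\exists s\,\forall t\;S(x,k,s,t)$. It is \emph{$\Pi^0_3$-complete} if moreover every $\Pi^0_3$ set $P'$ reduces to it, meaning that $x\in P'\iff g(x)\in P$ for some computable $g$. A set is $\Delta^0_2$ if it is definable both in the form $\forall\exists$ and in the form $\exists\forall$ over computable relations, and a real $r$ is $\Delta^0_2$ if the set of rationals below $r$ is. Sentences and rationals are identified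 with natural numbers by a fixed computable coding. We use two standard theorems.

\emph{Shoenfield's limit lemma.} A set $P$ is $\Delta^0_2$ if and only if there is a computable $g$ with values in $\{0,1\}$ such that for every $x$ the sequence $(g(x,i))_i$ is eventually $1$ if $x\in P$ and eventually $0$ if $x\notin P$.

\emph{The Matiyasevich--Robinson--Davis--Putnam (MRDP) theorem.} Every computably enumerable set $E\subseteq\mathbb{N}^k$ is Diophantine: there are polynomials $P_1,P_2$ with coefficients in $\mathbb{N}$ such that $\bar x\in E$ if and only if $P_1(\bar x,\bar y)=P_2(\bar x,\bar y)$ for some tuple $\bar y$ of natural numbers.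

\subsection{Choosing a term of the sequence}

Let $q_i=b_i/d_i$ $(i\in\mathbb{N})$ with $0\le b_i\le d_i$, $d_i\ge1$, and $b_i,d_i$ computable from $i$. Apply the MRDP theorem to $\{(i,b_i,d_i):i\in\mathbb{N}\}$, write the coefficients as sums of $1$'s, and introduce a new variable for every subterm. This gives a conjunction $\theta_0(i,b,d,\bar y)$ of formulas of the forms $x+y=z$, $x\cdot y=z$, $x=y$, $x=0$, $x=1$ such that
\begin{equation}\label{eq:theta}
\mathbb{N}\models\exists\bar y\;\theta_0(i,b,d,\bar y)\iff(b,d)=(b_i,d_i).
\end{equation}
Let $\theta(N,i,b,d)$ say that $i,b,d<N$ and $\theta_0(i,b,d,\bar y)$ holds for some $\bar y$ with all entries less than $N$. Then $\theta(N,i,b,d)$ implies $(b,d)=(b_i,d_i)$, it implies $\theta(N',i,b,d)$ for $N'\ge N$, and $\theta(N,i,b_i,d_i)$ holds for large $N$. Let $N_i$ be the least $N$ with $\theta(N,i,b_i,d_i)$. Then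
\begin{equation}\label{eq:Ni}
i,b_i,d_i<N_i,\qquad N_i\le N\iff\exists b<N\ \exists d<N\ \theta(N,i,b,d).
\end{equation}
The number $N_i$ is the amount of arithmetic needed to compute $q_i$.

Which term should be used when the clock gives $Q$? The term $q_Q$ is out of reach, since $N_Q$ may be far larger than $J$. We need an index $\iota(Q)$ with $N_{\iota(Q)}\le Q$. It must tend to infinity, for otherwise a single term used infinitely often would become a cluster point, and it must take all large values, for otherwise cluster points could be lost. The largest $i$ such that $N_0,\dots,N_i\le Q$ has the first two properties but can skip values: if $N_1$ exceeds $N_0$ and $N_2$, it jumps from $0$ to at least $2$. We repair this by reserving for each $i$ the one value $Q=N_i^2+i$. For $Q\ge N_0$ define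
\[
\iota(Q)=
\begin{cases}
i&\text{if }Q=N_i^2+i,\\
\max\{i:N_{i'}\le Q\text{ for all }i'\le i\}&\text{if }Q\text{ is not of this form.}
\end{cases}
\]

\begin{lemma}\label{lem:iota}
The function $\iota$ is well defined, $N_{\iota(Q)}\le Q$, $\iota(Q)\to\infty$ as $Q\to\infty$, and all but finitely many $i$ are values of $\iota$. There is a first-order formula $\varphi(x)$, computable from $\theta_0$, such that for all $J\ge2$, $Q=Q(J)$ and $j<Q$,
\[
\mathcal{N}_J\models\varphi(j)\iff Q\ge N_0\text{ and }j<q_{\iota(Q)}\,Q .
\]
\end{lemma}

\begin{proof}
If $Q=N_i^2+i$, then $N_i^2\le Q<(N_i+1)^2$ because $i<N_i$, so $N_i=\lfloor\sqrt Q\rfloor$ and $i=Q-\lfloor\sqrt Q\rfloor^2$ is unique. The set in the second clause contains $0$ and is bounded, since $i<N_i\le Q$. In both clauses $N_{\iota(Q)}\le Q$. Given $i_0$, we have $\iota(Q)>i_0$ as soon as $Q$ exceeds $N_i^2+i$ for all $i\le i_0+1$: the first clause can then only produce $i>i_0$, and the maximum in the second is at least $i_0+1$. Every $i\ge N_0$ is a value, because $N_i^2+i\ge N_0$ lies in the domain.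

For the formula, note that $0$, $1$ and $Q$ are definable in $\mathcal{N}_J$. For $N\le Q\le J-1$, all variables in $\theta(N,i,b,d)$ range below $N$, so this formula has the same truth value in $\mathcal{N}_J$ as in $\mathbb{N}$. By \eqref{eq:Ni} the relation ``$N_i\le N$'' is definable for $N\le Q$, hence so are ``$N_0\le Q$'' and ``$N_i=N$'' (the least $N$ with $N_i\le N$). The first clause applies with index $i$ if and only if there are $N,z\le Q$ with $N_i=N$, $N\cdot N=z$ and $z+i=Q$. In the second clause only $i<Q$ matter. So $\iota(Q)$ is definable, and $(b,d)=(b_{\iota(Q)},d_{\iota(Q)})$ is the unique pair with $\theta(Q,\iota(Q),b,d)$. Finally $j,b,d<Q$, so the products $jd$ and $bQ$ are at most $Q^2\le J-1$ and exist in $\mathcal{N}_J$. Let $\varphi(j)$ say that $N_0\le Q$ and $jd<bQ$. Nothing in this description depends on the sequence except the text of $\theta_0$.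
\end{proof}

\begin{proposition}\label{prop:realize}
For every computable sequence $(q_i)$ of rationals in $[0,1]$ there is a first-order sentence $\tau$, computable from a conjunction $\theta_0$ satisfying \eqref{eq:theta}, such that $(p_n(\tau))_n$ and $(q_i)_i$ have the same cluster points.
\end{proposition}

\begin{proof}
Let $\tau$ be the translation, by Lemma~\ref{lem:mso}, of the following MSO sentence: the algebra is symmetric and integral, and there are $c,e\in D$, $U,W\subseteq D$ and $w\in W$ such that
\[
\mathrm{Ord}(c,e,U)\wedge\mathrm{Clock}(W)\wedge\mathrm{Res}(w)\wedge\varphi^W(w),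
\]
with $\varphi$ from Lemma~\ref{lem:iota}. Let $Q_n=Q(J(n-1))$, let $n$ be so large that $Q_n\ge N_0$, which is possible by \eqref{eq:Q}, and write $Q=Q_n$ and $q=q_{\iota(Q)}$.

Let $C$ be good. Parameters $c,e,U$ with $\mathrm{Ord}(c,e,U)$ exist, and by Lemma~\ref{lem:clock} so does $W$ with $\mathrm{Clock}(W)$. For every such choice, $|W|=J$, the only $w$ with $\mathrm{Res}(w)$ is $w_R$, and $\varphi^W(w_R)$ holds if and only if $R<qQ$, by Lemmas~\ref{lem:clock}, \ref{lem:residue}(i), \ref{lem:arith} and~\ref{lem:iota}. The condition $R<qQ$ involves only $m$ and $Z$, not the parameters. So for good $C$, $\mathbf{A}_C\models\tau$ if and only if $R<qQ$.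

Exactly $\lceil qQ\rceil$ of the numbers $0,\dots,Q-1$ are less than $qQ$, and $0\le\lceil qQ\rceil/Q-q<1/Q$. Therefore
\[
|\mu_n(\tau)-q|\le\mathbf{P}(C\text{ is not good})+\sum_{j<Q}\Bigl|\mathbf{P}(R=j)-\frac1Q\Bigr|+\frac1Q,
\]
and the right side tends to $0$ by \eqref{eq:good}, Lemma~\ref{lem:residue}(ii) and \eqref{eq:Q}. With Lemma~\ref{lem:transfer},
\begin{equation}\label{eq:approx}
p_n(\tau)-q_{\iota(Q_n)}\to0\qquad(n\to\infty).
\end{equation}

Let $\xi$ be the limit of $p_n(\tau)$ along a subsequence. By \eqref{eq:approx}, $q_{\iota(Q_n)}\to\xi$ along it, and $\iota(Q_n)\to\infty$, so $\xi$ is a cluster point of $(q_i)$. Conversely let $q_{i_t}\to\xi$ with $i_t\to\infty$. By Lemma~\ref{lem:iota} and \eqref{eq:Q}, for large $t$ there is $n_t$ with $\iota(Q_{n_t})=i_t$. Since $i_t\to\infty$, also $n_t\to\infty$, and \eqref{eq:approx} gives $p_{n_t}(\tau)\to\xi$.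
\end{proof}

\subsection{Proof of Theorem~\ref{thm:strong}}

By Lemma~\ref{lem:transfer} each version of $p_n(\sigma)$ is within $\delta_n$ of $\mu_n(\sigma)$, so the four versions differ by $o(1)$ and have the same cluster points. In each version $p_n(\sigma)$ is a rational number computable from $\sigma$ and $n$: list all structures of the signature on $\{1,\dots,2^n\}$, keep those that satisfy the axioms, group them into isomorphism types in the unlabeled case, and evaluate $\sigma$.

\emph{Part (a).} Each $(p_n(\sigma))_n$ is a computable sequence of rationals in $[0,1]$, and Proposition~\ref{prop:realize} gives the other inclusion. A computable enumeration of all rationals in $[0,1]$ has every point of $[0,1]$ as a cluster point.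

\emph{Part (b).} If $p_n(\sigma)\to r$, then $r$ is the limit of a computable sequence of rationals. Conversely let $q_i\to r\in[0,1]$ with $(q_i)$ computable. Replacing $q_i$ by $\min(1,\max(0,q_i))$ keeps the limit and puts the terms in $[0,1]$. The sentence $\tau$ of Proposition~\ref{prop:realize} has $r$ as the only cluster point of $(p_n(\tau))$, and a sequence in the compact interval $[0,1]$ with a single cluster point converges to it. Constant sequences give all rationals.

The second equivalence is the limit lemma. Suppose $q_i\to r$ with $(q_i)$ computable. If $r$ is rational, the set of rationals below $r$ is computable. If $r$ is irrational, let $g(x,i)=1$ if $x<q_i$ and $g(x,i)=0$ otherwise; for each rational $x$ this is eventually the correct answer to ``$x<r$''. In both cases $r$ is $\Delta^0_2$. Conversely let $g$ approximate the set of rationals below $r\in[0,1]$ as in the limit lemma. Compute $q_i$ by $i$ steps of bisection of $[0,1]$, passing to the right half at a midpoint $x$ if $g(x,i)=1$ and to the left half otherwise, and let $q_i$ be the left end of the final interval. The first $j$ steps consult only rationals with denominator dividing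 $2^j$, and for large $i$ all these finitely many answers are correct. Then $r$ and $q_i$ lie in the same closed interval of length $2^{-j}$. Hence $q_i\to r$.

\emph{Part (c), membership.} The statement $p_n(\sigma)\to1$ reads
\[
\forall k\ge1\ \exists N\ \forall n\ge N\quad|p_n(\sigma)-1|\le1/k,
\]
with a computable matrix, so it is $\Pi^0_3$. Replacing $1$ by $0$ gives probability $0$, and replacing the last part by $\forall n,n'\ge N\ |p_n(\sigma)-p_{n'}(\sigma)|\le1/k$, the Cauchy condition, gives convergence.

\emph{Part (c), hardness.} Let $P$ be a $\Pi^0_3$ set, $x\in P\iff\forall k\ge1\ \exists s\ \forall t\ S(x,k,s,t)$ with $S$ computable. We turn the condition $\exists s\,\forall t$ into the finiteness of a computable sequence of events. For fixed $x$ and $k$ start with the candidate $s=0$. At step $t=0,1,2,\dots$, if $S(x,k,s,t')$ fails for the current candidate $s$ and some $t'\le t$, an \emph{event} occurs and $s$ is increased by $1$. If $s^*$ satisfies $\forall t\,S(x,k,s^*,t)$, the candidate never exceeds $s^*$, so there are at most $s^*$ events. If there are finitely many events, the last candidate $s$ is never refuted, so it satisfies $\forall t\,S(x,k,s,t)$.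 Thus $x\in P$ if and only if for every $k$ there are finitely many events.

Fix a computable bijection between the even numbers and the pairs $(k,t)$ with $k\ge1$, $t\ge0$. Define $q^x_i=1-2^{-k}$ if $i$ is even, corresponds to $(k,t)$, and an event for $x,k$ occurs at step $t$; define $q^x_i=1$ for all other $i$, in particular for odd $i$. If $x\in P$, then $q^x_i\to1$: for $\varepsilon>0$ only finitely many $k$ have $2^{-k}>\varepsilon$, and each of them contributes finitely many terms different from $1$. If $x\notin P$, some value $1-2^{-k}$ occurs infinitely often, and so does $1$, so the sequence has at least two cluster points.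

Write $q^x_i=b^x_i/d^x_i$ with $(b^x_i,d^x_i)$ equal to $(2^k-1,2^k)$ or $(1,1)$. The set of all $(x,i,b^x_i,d^x_i)$ is computable, hence Diophantine by one fixed polynomial equation. Substituting the number $x$ into this equation and unnesting terms gives, computably in $x$, a conjunction $\theta_0$ for the sequence $(q^x_i)_i$, and hence by Proposition~\ref{prop:realize} a sentence $\tau_x$, computable from $x$, such that $(p_n(\tau_x))_n$ and $(q^x_i)_i$ have the same cluster points. If $x\in P$, then $p_n(\tau_x)\to1$; if $x\notin P$, then $(p_n(\tau_x))$ diverges. So $x\mapsto\tau_x$ reduces $P$ both to the set of sentences with asymptotic probability $1$ and to the set of sentences that have an asymptotic probability. Since $p_n(\neg\tau_x)=1-p_n(\tau_x)$, the map $x\mapsto\neg\tau_x$ reduces $P$ to the set of sentences with asymptotic probability $0$. This completes the proof of Theorem~\ref{thm:strong}.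

\begin{thebibliography}{9}

\bibitem{KS}
Kaufmann and Shelah, Discrete Math.\ 54 (1985).

\bibitem{Koussas}
James Koussas, \emph{Finite Relation Algebras}, arXiv:2202.01959 (2022).

\end{thebibliography}
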